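\title{Connected ideals of gap-free graphs: regularity and the failure of linear quotients}

\begin{abstract}
The $t$-connected ideal $\operatorname{conn}_t(G)$ of a graph $G$ is generated by the products of the vertices of the connected induced subgraphs on $t$ vertices. For $t\ge 3$ it has linear quotients if $G$ is gap-free and $t$-claw-free. We show that the second hypothesis cannot be dropped for any $t\ge 3$; for $t=3$ the complement of the icosahedron graph is a counterexample. The main tool is the formula $\operatorname{reg}\operatorname{conn}_t(G)=\max\{t,\operatorname{reg} I(G)\}$, valid for gap-free $G$ with $\operatorname{conn}_t(G)\neq 0$, where $I(G)$ is the edge ideal. Gap-free graphs whose edge ideals have arbitrarily large regularity over every field are then built from finite quotients of right-angled Coxeter groups.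
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $G$ be a finite simple graph with vertex set $V(G)$, let $\mathbb K$ be a field, and let $R=\mathbb K[x_v : v\in V(G)]$. For $C\subset V(G)$ write $x_C=\prod_{v\in C}x_v$. The set $C$ is \emph{$t$-connected} if $|C|=t$ and the induced subgraph $G[C]$ is connected. The \emph{$t$-connected ideal} of $G$ is
\[
\operatorname{conn}_t(G)=\langle x_C : C\subset V(G)\text{ is $t$-connected}\rangle\subset R .
\]
For $t=2$ this is the edge ideal $I(G)$. A monomial ideal has \emph{linear quotients} if its minimal monomial generators can be ordered as $m_1,\dots,m_r$ so that for each $i\ge2$ the colon ideal $\langle m_1,\dots,m_{i-1}\rangle:m_i$ is generated by a subset of the variables. This colon ideal is generated by the monomials $m_j/\gcd(m_j,m_i)$ with $j<i$, so the condition is combinatorial and does not involve $\mathbb K$. For an ideal generated in a single degree it implies that the minimal free resolution is linear.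

Two conditions on $G$ enter. The graph is \emph{gap-free} if it has no induced subgraph isomorphic to $2K_2$; that is, any two disjoint edges are joined by an edge. For $t\ge3$ it is \emph{$t$-claw-free} if it has no induced subgraph isomorphic to the star $K_{1,t}$. The following result is known: \emph{for every $t\ge3$, if $G$ is gap-free and $t$-claw-free, then $\operatorname{conn}_t(G)$ has linear quotients.} The question below was posed by Ananthnarayan, Javadekar and Maithani \cite{AJM}.

\begin{quote}
If $G$ is gap-free, does $\operatorname{conn}_t(G)$ have linear quotients for all $t\ge3$?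
\end{quote}

Small cases suggest that it does. The role of gap-freeness is plain: if $G$ is a disjoint union of two paths on $t$ vertices, then $\operatorname{conn}_t(G)$ has two coprime generators, and the colon ideal is generated by a monomial of degree $t$. A gap-free graph has no two connected pieces so far apart. For $t=2$ gap-freeness is not enough: the pentagon $C_5$ is gap-free, and $I(C_5)$ has no linear resolution (Example~\ref{ex:pentagon}). But the defect disappears at $t=3$: for the generators
\[
x_1x_2x_3,\quad x_2x_3x_4,\quad x_3x_4x_5,\quad x_4x_5x_1,\quad x_5x_1x_2
\]
of $\operatorname{conn}_3(C_5)$ the successive colon ideals are $\langle x_1\rangle,\langle x_2\rangle,\langle x_3\rangle,\langle x_3,x_4\rangle$. Finally, the excluded star is harmless on its own. If $K_{1,t}$ has center $0$ and leaves $1,\dots,t$, then $\operatorname{conn}_t(K_{1,t})$ is generated by $m_i=x_0x_1\cdots x_t/x_i$ for $1\le i\le t$, and $\langle m_1,\dots,m_{i-1}\rangle:m_i=\langle x_i\rangle$.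

Nevertheless the answer is no, for $t=3$ and for every other $t\ge3$. Below, $\operatorname{reg}$ denotes Castelnuovo--Mumford regularity over $\mathbb K$.

\begin{theorem}\label{thm:ico}
Let $G$ be the complement of the graph of the icosahedron, a graph on $12$ vertices. Then $G$ is gap-free, but over every field $\operatorname{conn}_3(G)$ has no linear resolution. Hence it does not have linear quotients.
\end{theorem}

The example comes from an exact criterion.

\begin{theorem}\label{thm:reg}
Let $G$ be gap-free, let $t\ge2$, and suppose $\operatorname{conn}_t(G)\ne0$. Then
\[
\operatorname{reg}\operatorname{conn}_t(G)=\max\{t,\operatorname{reg}I(G)\}.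
\]
In particular, $\operatorname{conn}_t(G)$ has a linear resolution over $\mathbb K$ if and only if $\operatorname{reg}I(G)\le t$.
\end{theorem}

So the pentagon is repaired at $t=3$ only because $\operatorname{reg}I(C_5)=3$, and the question fails as soon as gap-free graphs with larger regularity are found.

\begin{theorem}\label{thm:all}
For every $d\ge1$ there is a gap-free graph $G$ such that, over every field, $\operatorname{reg}I(G)\ge d+2$. Hence $\operatorname{conn}_t(G)$ has no linear resolution, and so no linear quotients, simultaneously for all $2\le t\le d+1$. Moreover, for each field $\mathbb K$ and all $r\ge t\ge2$ there is a gap-free graph $G$ with $\operatorname{conn}_t(G)\ne0$ and $\operatorname{reg}\operatorname{conn}_t(G)=r$.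
\end{theorem}

Theorem~\ref{thm:reg} classifies linear \emph{resolutions}. We do not claim that, for gap-free graphs, a linear resolution of $\operatorname{conn}_t(G)$ always comes from linear quotients. The question does not require this, since in Theorems~\ref{thm:ico} and~\ref{thm:all} even the resolution fails to be linear.

The proofs are topological. Section~\ref{sec:background} translates regularity into the homology of a simplicial complex $\Delta_t(G)$. Section~\ref{sec:compare} shows that for gap-free $G$ this complex has the same homology as the independence complex in degrees $\ge t-1$, which gives Theorem~\ref{thm:reg}. It remains to find clique complexes of graphs without induced $4$-cycles that have homology in a given degree. In degree $2$ the icosahedron serves (Section~\ref{sec:ico}). Section~\ref{sec:raise} gives a construction that raises the degree by one, and Section~\ref{sec:final} iterates it.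

\section{From ideals to complexes}\label{sec:background}

\subsection*{Regularity}
For a finitely generated graded $R$-module $M$, let $\beta_{i,j}(M)$ be the number of generators of degree $j$ of the $i$-th free module in a minimal graded free resolution, and $\operatorname{reg}M=\max\{j-i:\beta_{i,j}(M)\ne0\}$. For a nonzero proper graded ideal $I$, the resolution of $I$ is that of $R/I$ with the first term removed, so $\operatorname{reg}I=\operatorname{reg}R/I+1$. Let $I\neq0$ be generated in degree $t$. Then $\beta_{0,t}(I)\neq0$, so $\operatorname{reg}I\ge t$, and minimality gives $\beta_{i,j}(I)=0$ for $j<i+t$. The resolution is \emph{linear} if $\beta_{i,j}(I)=0$ for $j\ne i+t$, which therefore means $\operatorname{reg}I=t$. If $I$ has linear quotients, then it has a linear resolution \cite[Prop.~8.2.1]{HH}.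

\subsection*{Homology}
Simplicial complexes are finite and contain the empty face. Homology is computed over $\mathbb K$ from the augmented chain complex $\tilde C_*$, in which the empty face spans degree $-1$. Thus the full simplex on a nonempty set has $\tilde H_k=0$ for all $k$, while the complex $\{\emptyset\}$ has $\tilde H_{-1}=\mathbb K$. Let $v$ be a vertex of a complex $\Delta$, let $\Delta-v$ be the subcomplex of faces not containing $v$, and let $\operatorname{lk}v=\{\sigma\in\Delta-v:\sigma\cup\{v\}\in\Delta\}$ be its link. For a chain $y$ of $\operatorname{lk}v$, let $v*y$ be the chain obtained by putting $v$ in front of each oriented simplex. Then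
\begin{equation}\label{eq:cone}
\partial(v*y)=y-v*\partial y .
\end{equation}
Every chain of $\Delta$ is uniquely $v*y+y'$ with $y'$ a chain of $\Delta-v$. By \eqref{eq:cone}, the map $v*y+y'\mapsto y$ identifies $\tilde C_*(\Delta)/\tilde C_*(\Delta-v)$ with $\tilde C_{*-1}(\operatorname{lk}v)$, up to the sign of the differential. Hence there is an exact sequence
\begin{equation}\label{eq:link}
\tilde H_k(\Delta-v)\longrightarrow\tilde H_k(\Delta)\longrightarrow\tilde H_{k-1}(\operatorname{lk}v)
\end{equation}
whose second map sends the class of a cycle $v*y+y'$ to the class of $y$.

\subsection*{Hochster's formula}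
For a complex $\Delta$ on a vertex set $V$, the Stanley--Reisner ideal $I_\Delta$ is generated by the monomials $x_\sigma$ with $\sigma\subset V$, $\sigma\notin\Delta$. For $U\subset V$ let $\Delta[U]$ be the subcomplex of faces contained in $U$. Hochster's formula states that the Betti numbers of $R/I_\Delta$ are concentrated in squarefree multidegrees $U\subset V$, and $\beta_{i,U}(R/I_\Delta)=\dim\tilde H_{|U|-i-1}(\Delta[U])$. A class in degree $k=|U|-i-1$ contributes $|U|-i=k+1$ to $\operatorname{reg}R/I_\Delta$. Thus, if $I_\Delta\ne0$,
\begin{equation}\label{eq:hochster}
\operatorname{reg}I_\Delta=\max\{k+2:\tilde H_k(\Delta[U])\ne0\text{ for some }U\subset V\}.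
\end{equation}

\subsection*{The complexes $\Delta_t(G)$}
For $t\ge2$ let
\[
\Delta_t(G)=\{\sigma\subset V(G):\text{every component of }G[\sigma]\text{ has fewer than $t$ vertices}\}.
\]
A connected graph with at least $t$ vertices contains a $t$-connected set: remove leaves of a spanning tree until $t$ vertices remain. So $\sigma\in\Delta_t(G)$ if and only if $\sigma$ contains no $t$-connected set. It follows that $\Delta_t(G)$ is a simplicial complex with Stanley--Reisner ideal $\operatorname{conn}_t(G)$. We have $\Delta_t(G)[U]=\Delta_t(G[U])$, and
\[
\operatorname{Ind}(G)=\Delta_2(G)\subset\Delta_3(G)\subset\Delta_4(G)\subset\cdots,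
\]
where $\operatorname{Ind}(G)$ is the complex of independent sets.

\subsection*{Gap-free graphs as complexes}
The \emph{clique complex} of a graph $H$ has as faces the sets of pairwise adjacent vertices. We call a complex \emph{flag-no-square} if it is the clique complex of a graph without induced $4$-cycles. Independent sets of $G$ are cliques of the complement $\overline G$, and the complement of $2K_2$ is the $4$-cycle. Hence $\operatorname{Ind}(G)$ is the clique complex of $\overline G$, and $G$ is gap-free if and only if $\operatorname{Ind}(G)$ is flag-no-square. Every flag-no-square complex arises in this way, from the complement of its $1$-skeleton.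

\section{Comparing $\Delta_t(G)$ with the independence complex}\label{sec:compare}

By \eqref{eq:hochster}, a nonzero ideal $\operatorname{conn}_t(G)$ has a linear resolution exactly when the complexes $\Delta_t(G[U])$ have no homology in degrees $\ge t-1$. We study how homology changes in one step $\Delta_s\subset\Delta_{s+1}$. The pentagon shows both things that can happen.

\begin{example}\label{ex:pentagon}
Let $G=C_5$ on $\mathbb Z/5$ with edges $\{i,i+1\}$. It is gap-free: the edges disjoint from $\{i,i+1\}$ are $\{i+2,i+3\}$ and $\{i+3,i+4\}$, and each is joined to it. The complex $\Delta_2$ is the $5$-cycle with edges $\{i,i+2\}$. It has $\tilde H_1=\mathbb K$ and dimension $1$, so $\operatorname{reg}I(C_5)=3$ and the resolution of $I(C_5)$ is not linear.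

The faces of $\Delta_3$ not in $\Delta_2$ are the five edges $C=\{i,i+1\}$ of $G$ and the five triangles $C\cup\{i+3\}$, where $i+3$ is the only vertex with no neighbor in $C$. The other two sides of such a triangle lie in $\Delta_2$, and $C$ lies in no other triangle. So the new faces cancel in pairs: pushing each triangle in from its side $C$ deforms $\Delta_3$ onto $\Delta_2$, and homology does not change. The class in $\tilde H_1$ survives, but by \eqref{eq:hochster} it contributes only $3$, which is no obstruction for $t=3$.

The faces of $\Delta_4$ not in $\Delta_3$ are the five triangles $C=\{i,i+1,i+2\}$. Now every other vertex has a neighbor in $C$, nothing cancels, and five $2$-cells are attached along their boundaries. This can change homology only in degrees $1$ and $2$. Indeed $\Delta_4$ consists of all sets of at most three vertices, and its $\tilde H_1$ vanishes.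
\end{example}

In general the new faces in $\Delta_{s+1}$ fall into blocks, one for each $s$-connected set $C$. A block either cancels or is a single cell of dimension $s-1$. Such a cell can kill homology in degree $s-2$ or create it in degree $s-1$, and higher degrees are out of its reach.

\begin{proposition}\label{prop:compare}
Let $G$ be gap-free and $t\ge2$. Then $\tilde H_k(\Delta_t(G))\cong\tilde H_k(\operatorname{Ind}(G))$ for all $k\ge t-1$.
\end{proposition}

\begin{proof}
Write $\Delta_s=\Delta_s(G)$ and fix $s\ge2$. For an $s$-connected set $C$ let $D(C)$ be the set of vertices outside $C$ with no neighbor in $C$. Since $s\ge2$, the set $C$ contains an edge, and an edge inside $D(C)$ would form an induced $2K_2$ with it. So $D(C)$ is independent. This is the only use of gap-freeness.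

We claim that the faces in $\Delta_{s+1}\setminus\Delta_s$ are exactly the sets $C\sqcup J$ with $C$ $s$-connected and $J\subset D(C)$, and that the face determines $C$. If $\sigma\in\Delta_{s+1}\setminus\Delta_s$, then $G[\sigma]$ has a component $C$ with exactly $s$ vertices, and $\sigma\setminus C\subset D(C)$ because $C$ is a component. Conversely, since $D(C)$ is independent, the components of $G[C\sqcup J]$ are $C$ and single vertices. So $C\sqcup J\in\Delta_{s+1}\setminus\Delta_s$, and $C$ is its only component with more than one vertex.

These faces form a basis of the relative chain complex $C_*(\Delta_{s+1},\Delta_s)$. Fix a total order on $V(G)$, and orient $C\sqcup J$ by listing first $C$ and then $J=\{j_1<\dots<j_m\}$; call the result $[C\,|\,J]$. Deleting a vertex of $C$ leaves components with at most $s-1$ vertices, hence a face of $\Delta_s$, which is zero in the relative complex. Deleting a vertex of $J$ gives a face of the same kind with the same $C$. Thus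
\[
\partial[C\,|\,J]=(-1)^s\sum_{i=1}^m(-1)^{i-1}[C\,|\,J\setminus\{j_i\}].
\]
So the relative complex is a direct sum over all $s$-connected sets $C$. The summand of $C$ is the augmented chain complex of the full simplex on $D(C)$, with the differential multiplied by $(-1)^s$ and degrees shifted by $s$, since $[C\,|\,J]$ has degree $s+|J|-1$. It is acyclic if $D(C)\ne\emptyset$, and it is $\mathbb K$ in degree $s-1$ if $D(C)=\emptyset$. Hence $H_k(\Delta_{s+1},\Delta_s)=0$ for $k\ne s-1$. In the exact sequence
\[
H_{k+1}(\Delta_{s+1},\Delta_s)\to\tilde H_k(\Delta_s)\to\tilde H_k(\Delta_{s+1})\to H_k(\Delta_{s+1},\Delta_s)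
\]
the outer terms vanish for $k\ge s$, so $\tilde H_k(\Delta_s)\cong\tilde H_k(\Delta_{s+1})$ for $k\ge s$. For $k\ge t-1$ this holds for all $s=2,\dots,t-1$.
\end{proof}

\begin{remark}
Neither the hypothesis nor the range can be relaxed. Let $G$ be a disjoint union of two paths on three vertices and $t=3$. Then $\Delta_3(G)$ is the join of two triangle boundaries, a $3$-sphere, while $\operatorname{Ind}(G)$ has a single $3$-dimensional face and none of higher dimension, so that its $\tilde H_3$ is zero. For the gap-free graph $K_t$ with $t\ge3$, the complex $\Delta_t$ is the boundary of a simplex and has $\tilde H_{t-2}\ne0$, while $\operatorname{Ind}(K_t)$ consists of $t$ points.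
\end{remark}

\begin{proof}[Proof of Theorem~\ref{thm:reg}]
Since $\operatorname{conn}_t(G)\neq0$, the graph has an edge, so \eqref{eq:hochster} applies to both ideals. Induced subgraphs of $G$ are gap-free, so Proposition~\ref{prop:compare} applies to each $G[U]$. Let $r>t$. By \eqref{eq:hochster}, $\operatorname{reg}\operatorname{conn}_t(G)\ge r$ if and only if $\tilde H_k(\Delta_t(G[U]))\ne0$ for some $U$ and some $k\ge r-2$. As $r-2\ge t-1$, this holds if and only if $\tilde H_k(\operatorname{Ind}(G[U]))\ne0$ for some $U$ and some $k\ge r-2$, that is, $\operatorname{reg}I(G)\ge r$. So the two regularities agree if either exceeds $t$. Otherwise $\operatorname{reg}\operatorname{conn}_t(G)=t$, because the ideal is generated in degree $t$.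
\end{proof}

For a gap-free graph, linearity is therefore governed by a single threshold.

\begin{corollary}\label{cor:threshold}
Let $G$ be a gap-free graph with at least one edge, and let $r=\operatorname{reg}I(G)$. If $2\le t<r$, then $\operatorname{conn}_t(G)$ is nonzero, has regularity $r$, and has no linear resolution. If $t\ge r$, then $\operatorname{conn}_t(G)$ is zero or has a linear resolution.
\end{corollary}

\begin{proof}
By Theorem~\ref{thm:reg} only the nonvanishing needs proof. Let $2\le t<r$ and choose $U$ with $\tilde H_{r-2}(\operatorname{Ind}(G[U]))\ne0$. Since $r-2\ge t-1$, Proposition~\ref{prop:compare} gives $\tilde H_{r-2}(\Delta_t(G[U]))\ne0$. So $\Delta_t(G[U])$ is not a full simplex, and $U$ contains a $t$-connected set.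
\end{proof}

In particular, once $\operatorname{conn}_t(G)\neq0$ has a linear resolution, so does every nonzero $\operatorname{conn}_{t'}(G)$ with $t'>t$. The known result quoted in the introduction becomes a bound for edge ideals.

\begin{corollary}
Let $t\ge3$ and let $G$ be a gap-free, $t$-claw-free graph with at least one edge. Then $\operatorname{reg}I(G)\le t$.
\end{corollary}

\begin{proof}
Otherwise Corollary~\ref{cor:threshold} makes $\operatorname{conn}_t(G)$ a nonzero ideal without a linear resolution, although it has linear quotients.
\end{proof}

\section{The icosahedron}\label{sec:ico}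

For $t=3$ we need a flag-no-square complex with $\tilde H_2\ne0$, and triangulated spheres are the first candidates. The boundary of the tetrahedron is not a clique complex, and each equator of the octahedron is an induced $4$-cycle. The icosahedron has neither defect.

Its graph $H$ has vertices $p,p',u_i,v_i$ $(i\in\mathbb Z/5)$ and edges
\[
pu_i,\qquad p'v_i,\qquad u_iu_{i+1},\qquad v_iv_{i+1},\qquad u_iv_i,\qquad u_iv_{i+1};
\]
see Figure~\ref{fig:ico}. The neighbors of $p$ are the $u_i$, those of $p'$ are the $v_i$, and
\[
N(u_i)=\{p,u_{i-1},u_{i+1},v_i,v_{i+1}\},\qquad N(v_j)=\{p',v_{j-1},v_{j+1},u_{j-1},u_j\}.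
\]
The involution $\alpha$ that exchanges $p\leftrightarrow p'$ and $u_i\leftrightarrow v_{-i}$ is an automorphism: it exchanges the first two and the next two types of edges, and sends $u_iv_i$ to $u_{-i}v_{-i}$ and $u_iv_{i+1}$ to $u_{-i-1}v_{-i}$.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[every node/.style={circle,draw,inner sep=1pt,minimum size=5.5mm,font=\small}]
\node (p) at (0,0) {$p$};
\foreach \i in {0,1,2,3,4} {
  \node (u\i) at ({126+72*\i}:1.15) {$u_{\i}$};
  \node (v\i) at ({90+72*\i}:2.6) {$v_{\i}$};
}
\foreach \i/\j in {0/1,1/2,2/3,3/4,4/0} {
  \draw (p)--(u\i); \draw (u\i)--(u\j); \draw (v\i)--(v\j);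
  \draw (u\i)--(v\i); \draw (u\i)--(v\j);
  \draw[dashed] (v\i)--({90+72*\i}:3.3);
}
\end{tikzpicture}
\caption{The icosahedron graph $H$. The five dashed edges lead to the twelfth vertex $p'$, which is not drawn. The counterexample for $t=3$ is the complement of $H$.}\label{fig:ico}
\end{figure}

\begin{proof}[Proof of Theorem~\ref{thm:ico}]
\emph{No induced $4$-cycle.} In an induced $4$-cycle two opposite vertices are nonadjacent and have two nonadjacent common neighbors. The table lists the nonadjacent pairs of $H$, up to $\alpha$, with their common neighbors, read off from the neighborhoods above. The pairs $\{p',u_i\}$ and $\{v_j,v_{j+2}\}$ are images under $\alpha$ of pairs in the second and third columns.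
\[
\begin{array}{c|c|c|c|c|c}
p,\,p' & p,\,v_j & u_i,\,u_{i+2} & u_i,\,v_{i+2} & u_i,\,v_{i+3} & u_i,\,v_{i+4}\\ \hline
\text{none} & u_{j-1},\,u_j & p,\,u_{i+1} & u_{i+1},\,v_{i+1} & \text{none} & u_{i-1},\,v_i
\end{array}
\]
Whenever there are common neighbors, there are two and they are adjacent. So $H$ has no induced $4$-cycle, and $G=\overline H$ is gap-free.

\emph{Homology.} Let $X=\operatorname{Ind}(G)$, the clique complex of $H$. Every neighborhood induces a $5$-cycle. For $p$ it is $u_0u_1u_2u_3u_4$. For $u_i$ it is $p,u_{i+1},v_{i+1},v_i,u_{i-1}$, since the five chords $pv_{i+1}$, $pv_i$, $u_{i+1}v_i$, $u_{i+1}u_{i-1}$, $v_{i+1}u_{i-1}$ are not edges. The vertices $p'$ and $v_j$ follow by applying $\alpha$. A $5$-cycle contains no triangle, so $H$ has no $K_4$ and $\dim X=2$. Each vertex lies in five edges and five triangles, so there are $12\cdot5/2=30$ edges and $12\cdot5/3=20$ triangles. Since $X$ is connected, the Euler characteristic gives, over any field,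
\[
1-\dim\tilde H_1(X)+\dim\tilde H_2(X)=12-30+20=2 ,
\]
and therefore $\tilde H_2(X)\ne0$.

\emph{Conclusion.} Proposition~\ref{prop:compare} with $t=3$, $k=2$ gives $\tilde H_2(\Delta_3(G))\ne0$. Hochster's formula with $U=V(G)$ gives $\beta_{9,12}(R/\operatorname{conn}_3(G))\ne0$. For an ideal $I$ generated in degree $3$ with a linear resolution, $\beta_{9,j}(R/I)=\beta_{8,j}(I)$ vanishes unless $j=11$. So $\operatorname{conn}_3(G)$ has no linear resolution over any field, and hence no linear quotients.
\end{proof}

\begin{remark}
The leaves of an induced $K_{1,s}$ in $G$ form an $s$-clique in $H$. Since $H$ has no $K_4$, the graph $G$ is $4$-claw-free. Thus for $t=3$ the hypothesis ``$t$-claw-free'' cannot even be weakened to ``$(t+1)$-claw-free''. An induced $K_{1,3}$ in $G$ is formed by the center $v_3$ and the leaves $p,u_0,u_1$.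
\end{remark}

\section{Raising the degree of homology}\label{sec:raise}

For larger $t$ we need flag-no-square complexes with homology in higher degrees.

\begin{proposition}\label{prop:raise}
Let $X$ be a flag-no-square complex with at least one vertex. There is a flag-no-square complex $X'$ such that for every field $\mathbb K$ and every $d\ge0$, $\tilde H_d(X;\mathbb K)\ne0$ implies $\tilde H_{d+1}(X';\mathbb K)\ne0$.
\end{proposition}

Suspension raises the degree, but the two suspension points and any two nonadjacent vertices of $X$ form an induced $4$-cycle: two points suspend to a square. What we want from two points is a longer polygon. A polygon looks like the cone over two points near each of its vertices, and these cones fit together into a cycle. This suggests the general plan. We build a finite space that looks like the cone over $X$ near each of its vertices, and we assemble the cones over a $d$-cycle $z$ of $X$, with signs, into a $(d+1)$-cycle. By \eqref{eq:link}, such a cycle cannot bound, because its trace on the link of one vertex is $z$. A group generated by reflections, one for each vertex of $X$, organizes the gluing.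

\subsection{The group and the graph}

Let $S$ be the vertex set of $X$. Two elements of $S$ are \emph{adjacent} if they form an edge of $X$. Simplices of $X$ may be empty unless stated otherwise. As $X$ is a clique complex, a subset of $S$ is a simplex if and only if its elements are pairwise adjacent; we call this \emph{flagness}. Let
\[
W=\langle S\mid s^2=1\ (s\in S),\ ss'=s's\ (s,s'\text{ adjacent})\rangle
\]
be the right-angled Coxeter group of $X$. For a simplex $A$ the generators in $A$ commute, so $w_A=\prod_{a\in A}a$ is well defined and $w_A^2=1$. Three homomorphisms are all we need to compute in $W$; each respects the relations.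
\begin{itemize}
\item The abelianization $W\to(\mathbb Z/2)^S$ sends $w_A$ to the indicator vector of $A$.
\item The sign $\operatorname{sgn}:W\to\{\pm1\}$ sends every $s\in S$ to $-1$.
\item For distinct nonadjacent $a,b\in S$, the map $\pi_{ab}:W\to D_\infty=\langle a,b\mid a^2=b^2=1\rangle$ fixes $a,b$ and kills all other generators. It respects the commutation relations because each involves a killed generator.
\end{itemize}
In $D_\infty$ the elements $1,a,b,ab,ba$ are distinct: let $a$ and $b$ act on $\mathbb Z$ by $x\mapsto-x$ and $x\mapsto1-x$, so that $ab$ and $ba$ are the translations by $-1$ and $1$.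

\begin{lemma}\label{lem:arith}
Let $A,B,C,E$ be simplices of $X$.
\begin{enumerate}
\item[(a)] If $w_Aw_B=w_E$, then $E=A\triangle B$.
\item[(b)] If $A\triangle B$ is a simplex, then $w_Aw_B=w_{A\triangle B}$.
\item[(c)] If $w_Aw_B=w_Ew_C$ and $a\in A\setminus B$, $b\in B\setminus A$ are nonadjacent, then $a\in E\setminus C$ and $b\in C\setminus E$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Abelianize. (b) We have $w_Aw_B=w_{A\setminus B}\,w_{A\cap B}\,w_{A\cap B}\,w_{B\setminus A}=w_{A\setminus B}\,w_{B\setminus A}$. (c) We have $\pi_{ab}(w_A)=a$ and $\pi_{ab}(w_B)=b$. A simplex contains at most one of $a,b$, so $\pi_{ab}(w_E)$ and $\pi_{ab}(w_C)$ lie in $\{1,a,b\}$, and their product is $ab$. The only such factorization is $\pi_{ab}(w_E)=a$, $\pi_{ab}(w_C)=b$.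
\end{proof}

By (b), $W_\sigma=\{w_A:A\subset\sigma\}$ is a subgroup for every simplex $\sigma$.

The group $W$ is infinite as soon as $X$ has two nonadjacent vertices, and we need a finite complex. So we pass to a finite quotient, chosen so that it creates no new short relations. A group is \emph{residually finite} if every nontrivial element lies outside some normal subgroup of finite index. A finitely generated Coxeter group has a faithful finite-dimensional real representation (Tits), and a finitely generated linear group is residually finite (Malcev). There are finitely many nontrivial elements of the form $w_{A_1}w_{A_2}w_{A_3}w_{A_4}$ with simplices $A_i$. For each of them choose a finite-index normal subgroup that misses it, and let $\Lambda$ be the intersection of these subgroups and $\ker(\operatorname{sgn})$. Put $Q=W/\Lambda$ and write bars for images in $Q$. Then $Q$ is finite, $\operatorname{sgn}$ is defined on $Q$, and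
\begin{equation}\label{eq:lift}
\bar w_{A_1}\bar w_{A_2}\bar w_{A_3}\bar w_{A_4}=1\ \text{ in }Q\quad\Longrightarrow\quad w_{A_1}w_{A_2}w_{A_3}w_{A_4}=1\ \text{ in }W.
\end{equation}
Since the $A_i$ may be empty, this covers shorter products. With Lemma~\ref{lem:arith}(a) it gives
\begin{equation}\label{eq:inj}
\bar w_A=\bar w_B\quad\Longrightarrow\quad A=B .
\end{equation}
Let $Q_\sigma$ be the image of $W_\sigma$, a group of order $2^{|\sigma|}$. We think of a coset $qQ_\sigma$ as the vertex set of a $|\sigma|$-dimensional cube, with edges $q'$, $q'\bar s$ for $s\in\sigma$.

The Cayley graph of $Q$ with respect to $S$ consists of the edges of these cubes, and it has a square $q,q\bar s,q\bar s\bar s',q\bar s'$ for each adjacent pair $s,s'$. To destroy these squares we add all diagonals of all cubes. Let $\Gamma$ be the graph on $Q$ in which $q$ and $q'$ are adjacent if $q^{-1}q'=\bar w_A$ for a nonempty simplex $A$. The relation is symmetric because $\bar w_A^2=1$, there are no loops by \eqref{eq:inj}, and left multiplication by $Q$ acts on $\Gamma$ by automorphisms. Let $X'$ be the clique complex of $\Gamma$. It does not depend on the field.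

\begin{example}\label{ex:polygon}
Let $X$ consist of two points $a,b$, so $W=D_\infty$. Its Cayley graph is a line, on which $ab$ acts as a translation by two steps. The subgroup $\Lambda_n=\langle(ab)^n\rangle$ is normal and lies in $\ker(\operatorname{sgn})$, and the quotient of the line is a cycle of length $2n$. Condition \eqref{eq:lift} asks that no nontrivial word with at most four letters lie in $\Lambda_n$, that is, $n\ge3$. So $X'$ may be taken to be a hexagon. For $n=2$ the quotient is the abelianization and we get the square, which shows why \eqref{eq:lift} is needed.
\end{example}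

\subsection{Cliques and squares}

\begin{lemma}\label{lem:cliques}
The nonempty cliques of $\Gamma$ are exactly the nonempty subsets of the cosets $qQ_\sigma$, where $q\in Q$ and $\sigma$ is a simplex of $X$.
\end{lemma}

\begin{proof}
If $A,B\subset\sigma$ are distinct, then $(q\bar w_A)^{-1}q\bar w_B=\bar w_{A\triangle B}$ with $A\triangle B$ a nonempty simplex, so cosets are cliques. Conversely, translate a given clique so that it contains $1$. It is then $\{1,\bar w_{A_1},\dots,\bar w_{A_m}\}$ with simplices $A_i$. For $i\ne j$ adjacency gives $\bar w_{A_i}\bar w_{A_j}=\bar w_E$ for a simplex $E$. By \eqref{eq:lift} this holds in $W$, and Lemma~\ref{lem:arith}(a) shows that $A_i\triangle A_j=E$ is a simplex. Two distinct elements of $A_i\cup A_j$ lie together in $A_i$, in $A_j$, or in $A_i\triangle A_j$, so they are adjacent. By flagness $\sigma=A_1\cup\dots\cup A_m$ is a simplex, and the clique lies in $Q_\sigma$.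
\end{proof}

The next lemma is where the absence of squares in $X$ is used. Each missing diagonal of a square in $\Gamma$ yields a nonadjacent pair in $X$, and the two pairs form a square in $X$.

\begin{lemma}\label{lem:nosquare}
The graph $\Gamma$ has no induced $4$-cycle.
\end{lemma}

\begin{proof}
Suppose $q_0,q_1,q_2,q_3$ is an induced $4$-cycle. Translate so that $q_0=1$, put $q_4=q_0$, and write $q_{i-1}^{-1}q_i=\bar w_{A_i}$ for $i=1,\dots,4$. The product of the four elements $\bar w_{A_i}$ is $1$, so $w_{A_1}w_{A_2}w_{A_3}w_{A_4}=1$ by \eqref{eq:lift}. Since each factor is its own inverse, multiplying on the right by $w_{A_4}w_{A_3}$, or on the left by $w_{A_1}$ and on the right by $w_{A_4}$, gives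
\[
w_{A_1}w_{A_2}=w_{A_4}w_{A_3},\qquad w_{A_1}w_{A_4}=w_{A_2}w_{A_3}.
\]

The vertices $q_0$ and $q_2$ are distinct and nonadjacent, and $q_0^{-1}q_2=\bar w_{A_1}\bar w_{A_2}$. If $A_1\triangle A_2$ were a simplex, Lemma~\ref{lem:arith}(b) would make them equal or adjacent. So by flagness $A_1\triangle A_2$ contains two nonadjacent elements. They cannot both lie in $A_1$ or both in $A_2$, so they are $a\in A_1\setminus A_2$ and $a'\in A_2\setminus A_1$. Lemma~\ref{lem:arith}(c), applied to the first identity, gives $a\in A_4\setminus A_3$ and $a'\in A_3\setminus A_4$.

For the other diagonal, $q_1=\bar w_{A_1}$ and $q_3=\bar w_{A_4}$, so $q_1^{-1}q_3=\bar w_{A_1}\bar w_{A_4}$. The same argument shows that $A_1\triangle A_4$ is not a simplex and yields nonadjacent $b\in A_1\setminus A_4$ and $b'\in A_4\setminus A_1$. The second identity gives $b\in A_2\setminus A_3$ and $b'\in A_3\setminus A_2$. Thus each of the four elements lies in exactly two of the sets $A_i$, namely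
\[
a\in A_4,A_1;\qquad b\in A_1,A_2;\qquad a'\in A_2,A_3;\qquad b'\in A_3,A_4 .
\]
The four elements are therefore distinct. The pairs $\{a,b\}\subset A_1$, $\{b,a'\}\subset A_2$, $\{a',b'\}\subset A_3$, $\{b',a\}\subset A_4$ are edges of $X$, while $\{a,a'\}$ and $\{b,b'\}$ are not. This is an induced $4$-cycle in the $1$-skeleton of $X$, a contradiction.
\end{proof}

\subsection{The poset of cosets}

Adding diagonals removed the squares, but it turned cubes into large simplices, and the link of a vertex of $X'$ is no longer $X$. We recover the local picture by replacing $X'$ with a homotopy equivalent complex that records only how the cubes fit together.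

The \emph{order complex} $|P|$ of a finite poset $P$ has as simplices the chains of $P$; we orient them by listing elements in increasing order. It is a cone, hence contractible, if $P$ has a largest element. For a complex $Y$ let $\mathcal F(Y)$ be the poset of nonempty faces. Then $|\mathcal F(Y)|=\operatorname{sd}Y$ is the barycentric subdivision, which is homeomorphic to $Y$. Quillen's fiber lemma \cite[Prop.~1.6]{Quillen} states that an order-preserving map $f:P'\to P$ induces a homotopy equivalence $|P'|\to|P|$ if $|f^{-1}(P_{\le p})|$ is contractible for every $p\in P$.

Let $P$ be the set of cosets $qQ_\sigma$, with $q\in Q$ and $\sigma$ a simplex of $X$, ordered by inclusion. Its minimal elements are the singletons $\{q\}=qQ_\emptyset$.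

\begin{lemma}\label{lem:poset}
\begin{enumerate}
\item[(a)] Two members of $P$ with a common element intersect in a member of $P$.
\item[(b)] For $q\in Q$ the map $\tau\mapsto qQ_\tau$ is a poset isomorphism from $\mathcal F(X)$ onto $P_{>\{q\}}$. Hence the link of the vertex $\{q\}$ in $|P|$ is a copy of $\operatorname{sd}X$.
\item[(c)] $X'$ is homotopy equivalent to $|P|$.
\end{enumerate}
\end{lemma}

\begin{proof}
By \eqref{eq:inj}, an element $\bar w_A$ lies in $Q_\tau$ if and only if $A\subset\tau$. Hence $Q_\sigma\cap Q_\tau=Q_{\sigma\cap\tau}$, and $Q_\sigma\subset Q_\tau$ if and only if $\sigma\subset\tau$. A coset of $Q_\sigma$ that contains $q$ equals $qQ_\sigma$. So two cosets containing $q$ intersect in $qQ_\sigma\cap qQ_\tau=qQ_{\sigma\cap\tau}$, which is (a), and the cosets strictly containing $\{q\}$ are the $qQ_\tau$ with $\tau\ne\emptyset$, ordered like the $\tau$. As $\{q\}$ is minimal, its link is the order complex of $P_{>\{q\}}$. This proves (b).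

(c) By Lemma~\ref{lem:cliques} a nonempty face $F$ of $X'$ lies in a member of $P$, and by (a) the intersection $f(F)$ of all members containing $F$ is again a member. The map $f:\mathcal F(X')\to P$ is order-preserving, and $f(F)\subset p$ if and only if $F\subset p$. By Lemma~\ref{lem:cliques} again, $f^{-1}(P_{\le p})$ is the poset of all nonempty subsets of $p$, which has the largest element $p$. The fiber lemma gives $|P|\simeq\operatorname{sd}X'$.
\end{proof}

\begin{remark}
The complex $|P|$ cannot replace $X'$ in Proposition~\ref{prop:raise}. If a vertex $s$ of $X$ has two neighbors $s',s''$, then $\{1\}$, $Q_{\{s,s'\}}$, $\{\bar s\}$, $Q_{\{s,s''\}}$ is an induced $4$-cycle in the $1$-skeleton of $|P|$.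
\end{remark}

\subsection{The cycle}

In Example~\ref{ex:polygon}, $|P|$ is the subdivided hexagon: the cosets $qQ_{\{a\}}$ and $qQ_{\{b\}}$ are the midpoints of the sides. The cone at $q$ over the reduced $0$-cycle $z=a-b$ is a path that arrives at $q$ from the midpoint of its $b$-side and leaves toward the midpoint of its $a$-side. The cone at the neighbor $q\bar a$ also runs toward this last midpoint, so it must be reversed in order to continue the path. The factor $\operatorname{sgn}(q)$ does this at every step, and the signed sum of the six cones goes once around the hexagon. The same sum works in general.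

\begin{proof}[Proof of Proposition~\ref{prop:raise}]
The complex $X'$ is finite, and it is flag-no-square by Lemma~\ref{lem:nosquare}. By Lemma~\ref{lem:poset}(c) it suffices to show $\tilde H_{d+1}(|P|)\ne0$ when $\tilde H_d(X)\neq0$.

Recall the subdivision map $\operatorname{sd}:\tilde C_*(X)\to\tilde C_*(\operatorname{sd}X)$. It is a chain map that induces an isomorphism in homology, and it sends a $d$-simplex $\tau$ to a signed sum of the flags $\phi=(\tau_0\subset\dots\subset\tau_d=\tau)$ with $\dim\tau_i=i$. Let $z$ be a reduced $d$-cycle of $X$ that is not a boundary, and write $\operatorname{sd}z=\sum_\phi c_\phi\,\phi$. This is a reduced cycle of $\operatorname{sd}X$ that is not a boundary, and in every flag that occurs $\tau_0$ is a single vertex.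

For $q\in Q$ put $q\phi=(qQ_{\tau_0},\dots,qQ_{\tau_d})$ and $y_q=\sum_\phi c_\phi\,q\phi$. By Lemma~\ref{lem:poset}(b), $y_q$ is the copy of $\operatorname{sd}z$ in the link of $\{q\}$, so it is a reduced cycle. Define the $(d+1)$-chain
\[
c=\sum_{q\in Q}\operatorname{sgn}(q)\ \{q\}*y_q
\]
of $|P|$. By \eqref{eq:cone},
\[
\partial c=\sum_{q\in Q}\operatorname{sgn}(q)\,y_q=\sum_\phi c_\phi\sum_{q\in Q}\operatorname{sgn}(q)\,q\phi .
\]
Fix $\phi$ and let $\tau_0=\{s\}$. Then $s\in\tau_i$ for all $i$, so $q\bar sQ_{\tau_i}=qQ_{\tau_i}$ and $(q\bar s)\phi=q\phi$, while $\operatorname{sgn}(q\bar s)=-\operatorname{sgn}(q)$. The map $q\mapsto q\bar s$ is an involution of $Q$ without fixed points, so the terms of the inner sum cancel in pairs, in every characteristic. Hence $\partial c=0$.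

Let $v=\{1\}$. In a simplex $(\{q\},qQ_{\tau_0},\dots,qQ_{\tau_d})$ the only singleton is $\{q\}$, so only the term $q=1$ of $c$ involves $v$, and $c=v*y_1+y'$ with $y'$ a chain of $|P|-v$. The second map in \eqref{eq:link} sends $[c]$ to $[y_1]\in\tilde H_d(\operatorname{lk}v)$, which corresponds to $[\operatorname{sd}z]\ne0$. Therefore $[c]\ne0$.
\end{proof}

\section{Failure for every $t$, and exact values}\label{sec:final}

Iterating Proposition~\ref{prop:raise} gives lower bounds for the regularity but no control of its exact value. To reach a prescribed value we delete vertices, which lowers the regularity slowly. Write $N[x]$ for the set consisting of $x$ and its neighbors.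

\begin{lemma}\label{lem:delete}
Let $x$ be a vertex of a graph $G$ such that $G-x$ has an edge. Then $\operatorname{reg}I(G)\le\operatorname{reg}I(G-x)+1$.
\end{lemma}

\begin{proof}
By \eqref{eq:hochster} there is an induced subgraph $L$ of $G$ with $\tilde H_k(\operatorname{Ind}(L))\ne0$ and $k+2=\operatorname{reg}I(G)$. If $x\notin V(L)$, then $L$ is an induced subgraph of $G-x$ and $\operatorname{reg}I(G-x)\ge k+2$. If $x\in V(L)$, then $\operatorname{Ind}(L)-x=\operatorname{Ind}(L-x)$, and the link of $x$ in $\operatorname{Ind}(L)$ is $\operatorname{Ind}(L-N[x])$. By \eqref{eq:link}, $\tilde H_k(\operatorname{Ind}(L-x))\ne0$ or $\tilde H_{k-1}(\operatorname{Ind}(L-N[x]))\ne0$. Both graphs are induced subgraphs of $G-x$, so $\operatorname{reg}I(G-x)\ge k+1$.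
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:all}]
Let $X_0$ consist of two points. It is flag-no-square, and $\tilde H_0(X_0)\ne0$ over every field. Define $X_{d+1}=(X_d)'$ by Proposition~\ref{prop:raise}. Then $X_d$ is flag-no-square and $\tilde H_d(X_d)\ne0$ over every field. For $d\ge1$ let $G$ be the complement of the $1$-skeleton of $X_d$. It is gap-free with $\operatorname{Ind}(G)=X_d$. It has an edge because $X_d$ is not a full simplex, and \eqref{eq:hochster} gives $\operatorname{reg}I(G)\ge d+2$. For $2\le t\le d+1$, Corollary~\ref{cor:threshold} shows that $\operatorname{conn}_t(G)$ is nonzero and has no linear resolution over any field. Hence it has no linear quotients.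

Now fix $\mathbb K$ and $r\ge t\ge2$. If $r=t$, take $G=K_t$, which is gap-free; here $\operatorname{conn}_t(G)$ is principal of degree $t$ and has regularity $t$. Let $r>t$, so $r\ge3$. By the first part with $d=r-2$ there is a gap-free graph $G_0$ with $\operatorname{reg}I(G_0)\ge r$. Delete its vertices one at a time, obtaining gap-free graphs $G_0,G_1,\dots$, and let $G_n$ be the last one with an edge. All edges of $G_n$ contain the vertex $x$ deleted next, so $I(G_n)=\langle xy_1,\dots,xy_m\rangle$ for distinct variables $x,y_1,\dots,y_m$. The colon ideals are $\langle y_1,\dots,y_{i-1}\rangle$, so $I(G_n)$ has linear quotients and regularity $2<r$. Let $j<n$ be the largest index with $\operatorname{reg}I(G_j)\ge r$. By Lemma~\ref{lem:delete}, $\operatorname{reg}I(G_j)\le\operatorname{reg}I(G_{j+1})+1\le r$, so $\operatorname{reg}I(G_j)=r$. Since $t<r$, Corollary~\ref{cor:threshold} shows that $\operatorname{conn}_t(G_j)$ is nonzero of regularity $r$.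
\end{proof}

Taking $d=t-1$ in Theorem~\ref{thm:all} gives, for each $t\ge3$, a gap-free graph whose $t$-connected ideal does not have linear quotients.

\begin{thebibliography}{9}

\bibitem{AJM}
H.~Ananthnarayan, Omkar Javadekar, Aryaman Maithani,
\emph{Linear quotients of connected ideals of graphs},
arXiv:2401.01046 (2024).

\bibitem{HH}
Herzog and Hibi,
\emph{Monomial Ideals}.

\bibitem{Quillen}
Quillen,
\emph{Homotopy properties of the poset of nontrivial $p$-subgroups of a group}.

\end{thebibliography}
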